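# Ordinal maximin shares for agents with one common valuation and unequal entitlements

## Entitlements, valuations and allocations

Let $N=\{1,\dots,n\}$ be a set of agents and $M$ a finite set of goods that cannot be cut.

**Definition (instance).** Each agent $i$ has an *entitlement* (weight) $w_i>0$ and an *additive utility function* $u_i$, that is, $u_i(g)\ge 0$ for each $g\in M$ and $u_i(S)=\sum_{g\in S}u_i(g)$ for each $S\subseteq M$. We write $w_N=\sum_{j\in N}w_j$ and $\bar w_i=w_i/w_N$, so that $\sum_i\bar w_i=1$. An *allocation* is an ordered partition $(A_1,\dots,A_n)$ of $M$; agent $i$ receives the bundle $A_i$, which may be empty. The instance has *identical valuations* if $u_1=\dots=u_n$, and then we write $u$ for the common function.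

**Example.** Take two agents with weights $3$ and $2$, so $\bar w=(\frac35,\frac25)$, and three goods, each worth $1$ to both. A proportional split would give them utilities $\frac95$ and $\frac65$. No allocation achieves this, since bundles have integer values. A fairness notion for indivisible goods has to ask for less.

## The $\ell$-out-of-$d$ share and the ordinal maximin share

The first notion is a guarantee of this form: "I cut $M$ into $d$ bundles, an adversary hands me $\ell$ of them."

**Definition ($\ell$-out-of-$d$ maximin share).** Let $\Pi(M,d)$ be the collection of ordered partitions of $M$ into $d$ possibly empty subsets. For positive integers $\ell\le d$,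
$$\operatorname{MMS}_{i}^{\ell\text{-out-of-}d}(M) := \max_{P \in \Pi(M,d)} \; \min_{Z\in \operatorname{Unions}(P,\ell)} u_i(Z),$$
where $Z$ runs over all unions of $\ell$ bundles of $P$. The inner minimum is the sum of the $\ell$ smallest bundle values.

**Example.** Let $M$ have four goods of values $3,2,2,1$, total $8$. For $1$-out-of-$2$, the partition $\{3,1\},\{2,2\}$ gives $4$, and no $2$-partition has both parts above $4$. For $1$-out-of-$3$, the partition $\{3\},\{2,1\},\{2\}$ gives $2$; the value $3$ is impossible because $3\cdot 3>8$. For $2$-out-of-$3$, the sum of the two smallest bundles is $8$ minus the largest. Some bundle is worth at least $\frac83$, hence at least $3$, so the share is at most $5$; the same partition attains $5$.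

**Definition (ordinal maximin share).**
$$\operatorname{OMMS}_{i}^{\mathbf{w}}(M) := \max_{\ell,d \text{ positive integers},\ \ell\le d,\ \frac{\ell}{d} \leq \frac{w_i}{w_N}} \operatorname{MMS}^{\ell\text{-out-of-}d}_i(M).$$
An allocation is *OMMS* (or OMMS-fair) if $u_i(A_i)\ge\operatorname{OMMS}_i^{\mathbf w}(M)$ for every $i\in N$.

We abbreviate the share to $\operatorname{OMMS}_i$. It depends on the weights only through $\bar w_i$. The set of admissible pairs is nonempty (take $\ell=1$ and $d$ large).

**Example.** Let $\bar w_i=\frac25$. If $M$ is five goods of value $1$, then $2$-out-of-$5$ gives $2$, while $1$-out-of-$3$ gives only $1$. If $M$ is three goods of value $1$, then $1$-out-of-$3$ gives $1$, while every partition into five bundles has two empty bundles, so $2$-out-of-$5$ gives $0$. The best pair depends on the goods, and this is why the definition takes a maximum over all pairs.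

## Existence of OMMS allocations under a common valuation

With equal entitlements the OMMS is the usual $1$-out-of-$n$ maximin share (Lemma 1 below). An OMMS allocation then always exists when all valuations are identical, though it may fail to exist for $n\ge3$ agents with different valuations. The question for today comes from Mithun Chakraborty, Erel Segal-Halevi and Warut Suksompong, "Weighted Fairness Notions for Indivisible Items Revisited", arXiv:2112.04166 (2021), and concerns unequal entitlements:

> If all agents have the same additive utility function, does an OMMS allocation exist for every $n$, every $M$, every $u$ and every vector of positive entitlements?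

The answer is no. There are counterexamples for every $n\ge3$. For $n\le2$ an OMMS allocation always exists.

We need three elementary facts.

**Fact (P1).** $\operatorname{MMS}_i^{\ell\text{-out-of-}d}(M)\le\frac{\ell}{d}u_i(M)$, hence $\operatorname{OMMS}_i\le\bar w_iu_i(M)$.

*Proof.* Fix a $d$-partition. Each bundle belongs to $\binom{d-1}{\ell-1}$ of the $\binom d\ell$ choices of $\ell$ bundles, a fraction $\ell/d$. So the average of $u_i(Z)$ over all these choices is $\frac\ell du_i(M)$, and the minimum is at most the average. If $\ell/d\le\bar w_i$, the bound is at most $\bar w_iu_i(M)$. $\square$

**Fact (P2).** If $M$ has a $d$-partition into bundles each of value $u_i(M)/d$, and $\ell/d\le\bar w_i$, then $\operatorname{OMMS}_i\ge\frac\ell du_i(M)$.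

*Proof.* Every union of $\ell$ bundles of that partition has value $\frac\ell du_i(M)$, and the pair $(\ell,d)$ is admissible. $\square$

**Fact (P3).** The maximum defining $\operatorname{OMMS}_i$ is attained.

*Proof.* There are infinitely many pairs $(\ell,d)$, but every MMS value is $u_i(Z)$ for some $Z\subseteq M$, and there are finitely many such numbers. $\square$

## Equal entitlements, two agents, and $n-1$ equal entitlements

**Lemma 1.** If $\bar w_i=1/m$ for a positive integer $m$, then $\operatorname{OMMS}_i=\operatorname{MMS}_i^{1\text{-out-of-}m}(M)$.

*Proof.* The pair $(1,m)$ is admissible, which gives "$\ge$". Conversely let $\ell/d\le1/m$, so $d\ge m\ell$, and take a $d$-partition in which every union of $\ell$ bundles is worth at least $t=\operatorname{MMS}_i^{\ell\text{-out-of-}d}(M)$. Merge $\ell$ bundles into each of $m-1$ groups, and the other $d-(m-1)\ell\ge\ell$ bundles into a last group. Each of the $m$ groups contains $\ell$ bundles, so is worth at least $t$. Hence $\operatorname{MMS}_i^{1\text{-out-of-}m}(M)\ge t$. $\square$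

If all entitlements are equal and all valuations identical, an optimal partition for $1$-out-of-$n$ is therefore an OMMS allocation, since every bundle is good enough for everyone.

Now take two agents. Agent $1$ cuts $M$ into $d$ bundles by an optimal pair $(\ell,d)$, and any $\ell$ bundles satisfy her. Agent $2$ takes the $d-\ell$ bundles that he likes best. By averaging he gets at least the fraction $1-\frac\ell d\ge1-\bar w_1=\bar w_2$ of his total, and (P1) says that this is enough. The argument extends as follows.

**Theorem 1.** If agents $1,\dots,n-1$ have equal entitlements and identical valuations, then an OMMS allocation exists, for any entitlement and any additive valuation of agent $n$. In particular it exists for $n=2$ with arbitrary additive valuations.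

*Proof.* For $n=1$ the only allocation gives $M$ to the agent, and $\operatorname{OMMS}_1\le u_1(M)$ by (P1). Let $n\ge2$, let $u$ be the common valuation of agents $1,\dots,n-1$ and $a$ their common normalized entitlement. Then $\bar w_n=1-(n-1)a>0$.

**Step 1: one partition that serves the first $n-1$ agents.** These agents have a common share $t:=\operatorname{OMMS}_1=\dots=\operatorname{OMMS}_{n-1}$. By (P3) there are $(\ell,d)$ with $\ell/d\le a$ and a $d$-partition $P$ in which every union of $\ell$ bundles has $u$-value at least $t$. Moreover $(n-1)\ell\le(n-1)ad<d$.

**Step 2: pay agent $n$ by averaging.** Give agent $n$ the $d-(n-1)\ell\geq 1$ bundles of $P$ that are most valuable under $u_n$. Their average $u_n$-value is at least the average over all $d$ bundles, so agent $n$ gets at least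
$$\tfrac{d-(n-1)\ell}{d}\,u_n(M)\ \ge\ (1-(n-1)a)\,u_n(M)=\bar w_nu_n(M)\ \ge\ \operatorname{OMMS}_n ,$$
the last inequality by (P1).

**Step 3: distribute the rest.** Exactly $(n-1)\ell$ bundles remain. Give $\ell$ of them to each of agents $1,\dots,n-1$. Each receives $u$-value at least $t$.

For $n=2$ the hypothesis on agents $1,\dots,n-1$ is empty. $\blacksquare$

## Where a single partition stops being enough

For three or more agents with different entitlements, the natural attempt is to repeat this: serve some agents with bundles of one partition and let the others live on what is left. Take $\bar w=(\frac14,\frac14,\frac16,\frac13)$ and suppose that $M$ splits into $4$ bundles of equal value. Give one to each of agents $1$ and $2$. Half of $M$ is left, exactly the proportional shares of agents $3$ and $4$ together. In Theorem 1 a single agent was left at this point and took everything. Here the leftover must be *cut*, in ratio $1:2$, and nothing says that it can be. The shares of agents $3$ and $4$ come from partitions of the whole of $M$, which may cross the leftover in an unhelpful way. A partition into $12$ equal bundles would serve everyone, but equal partitions into $4$ and into $6$ bundles do not produce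 one.

This suggests how a counterexample might look: two partitions of $M$ that cross each other, like the rows and columns of a grid, where a row and a column always meet. If all goods of the grid are worth the same, we get nothing: $24$ equal goods split as $6,6,4,8$. Too many sets have the same value as a row. So we perturb the values, keeping all row sums and all column sums, so that no other set has the value of a row or a column.

Let us try this by hand on a $2\times3$ grid, with values
$$\begin{pmatrix}26&30&19\\24&20&31\end{pmatrix}=25+\begin{pmatrix}1&5&-6\\-1&-5&6\end{pmatrix}.$$
Each row is worth $75$, each column $50$, and the total is $150$. The perturbations have absolute values summing to $24<25$. So a set of value $50$ has exactly two goods, with perturbations summing to zero, and a set of value $75$ has three such goods. The pairs that sum to zero are $\{1,-1\},\{5,-5\},\{-6,6\}$, the columns. A triple containing an opposite pair $x,-x$ sums to its third entry, which is not $0$; a triple without one is $\{\pm1,\pm5,\pm6\}$ and sums to zero only as $1+5-6$ or $-1-5+6$, the rows. So *the only sets of value $75$ are rows and the only sets of value $50$ are columns*.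

Now give agents $1,2$ normalized entitlements $\frac12,\frac13$. By (P1) and (P2) their OMMS are $75$ and $50$. A third agent has the remaining $\frac16$. By Lemma 1, $\operatorname{OMMS}_3$ is the $1$-out-of-$6$ share. A $6$-partition of six goods either has an empty bundle, with minimum $0$, or consists of singletons, with minimum $19$. So $\operatorname{OMMS}_3=19$. The shares sum to $144$, not $150$, and the slack rescues the allocation:
$$A_3=\{19\},\qquad A_2=\{26,24\}\ (50),\qquad A_1=\{30,20,31\}\ (81).$$
Agent $1$ does not need a set of value exactly $75$, so she does not need a row.

The lesson is that rigidity (only rows and columns have certain values) must be combined with *tightness*: $\operatorname{OMMS}_i=\bar w_iu(M)$ for all $i$, so that the shares sum to $u(M)$ and every agent is held to equality. On a $2\times3$ grid, equal rows and equal columns give tight shares for multiples of $\frac12$ or $\frac13$. But positive multiples of $\frac12$ and $\frac13$ that sum to $1$ cannot mix the two denominators: a single $\frac12$ leaves $\frac12$, which is not a sum of thirds. On a $4\times6$ grid, $\frac14+\frac14+\frac16+\frac26=1$ mixes them.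

## Separable indicator functions on a grid

Write $[d]=\{1,\dots,d\}$. Which sets keep their value under *every* perturbation that preserves all row and column sums? Those whose indicator is orthogonal to all such perturbations, that is, lies in the span of the indicators of rows and columns; such an indicator has the form $\alpha(\text{row})+\beta(\text{column})$. The next lemma says that very few sets qualify.

**Definition (cylinder).** In $M=[d_1]\times\dots\times[d_r]$, a set of the form $\{g\in M:g_k\in C\}$ with $C\subseteq[d_k]$ is a *cylinder over axis $k$*.

**Example.** In $[2]\times[3]$, with the row as first coordinate, the union of columns $1$ and $3$ is a cylinder over axis $2$, with indicator $\alpha_1(g_1)+\alpha_2(g_2)$ where $\alpha_1=0$ and $\alpha_2=\mathbf 1_{\{1,3\}}$. The set $S=\{(1,1),(2,2)\}$ has no such representation: for a separable function, value at $(1,1)$ minus value at $(1,2)$ equals value at $(2,1)$ minus value at $(2,2)$, but here these differences are $1$ and $-1$.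

Two nonempty cylinders over different axes $k\ne l$ always intersect: choose $g_k$ in the first base set, $g_l$ in the second, and the other coordinates arbitrarily.

**Lemma 2.** Let $M=[d_1]\times\dots\times[d_r]$. Suppose $\emptyset\ne S\subsetneq M$ and there are functions $\alpha_k:[d_k]\to\mathbb R$ with $\mathbf 1_S(g)=\sum_k\alpha_k(g_k)$ for all $g\in M$. Then for some axis $k$ and some $C$ with $\emptyset\ne C\subsetneq[d_k]$, we have $S=\{g:g_k\in C\}$.

*Proof.* Since $S$ is neither empty nor $M$, $\mathbf 1_S$ is not constant, so some $\alpha_k$ is not constant. Suppose that two of them, $\alpha_k$ and $\alpha_l$ with $k\neq l$, are not constant. Choose $a,b\in[d_k]$ and $a',b'\in[d_l]$ with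
$$\delta=\alpha_k(a)-\alpha_k(b)>0,\qquad\delta'=\alpha_l(a')-\alpha_l(b')>0 .$$
Fix all other coordinates and let $v$ be the value of $\mathbf 1_S$ at $(g_k,g_l)=(b,b')$. At $(a,b')$ the value is $v+\delta$, and at $(a,a')$ it is $v+\delta+\delta'$. These are three distinct values of a function with values in $\{0,1\}$, a contradiction. So exactly one $\alpha_k$ is non-constant, and $\mathbf 1_S(g)$ depends only on $g_k$. Hence $S=\{g:g_k\in C\}$ for some $C\subseteq[d_k]$. Since $\emptyset\neq S\neq M$, $C$ is neither empty nor $[d_k]$. $\square$

## A $4\times6$ instance with entitlements $(3,3,2,4)$

**Theorem 2.** An explicit instance with $n=4$, identical valuations and entitlements $(3,3,2,4)$ has no OMMS allocation.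

*Proof.*

**Step 1: write down the valuation.** We want $24$ positive values with equal row sums and equal column sums, and otherwise as few coincidences as possible. Let $M=[4]\times[6]$. For $1\le i\le3$ and $1\le j\le5$ put $e_{ij}=5^{5(i-1)+(j-1)}$; these fifteen numbers are $5^0,5^1,\dots,5^{14}$. The last row and column are then forced by zero row and column sums:
$$e_{i6}=-\sum_{j\le5}e_{ij}\ (i\le3),\qquad e_{4j}=-\sum_{i\le3}e_{ij}\ (j\le5),\qquad e_{46}=\sum_{i\le3,\,j\le5}e_{ij}.$$
Row $4$ and column $6$ also sum to zero: their first entries add up to $-\sum_{i\le3,j\le5}e_{ij}$, and $e_{46}$ cancels this. Write $B=5^{15}$ and let $u(i,j)=B+e_{ij}$ for all agents. The inner block, the forced part of the last column, the forced part of the last row, and the corner each contribute $\sum_{k=0}^{14}5^k$ to the total absolute value, so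
$$\sum_{(i,j)\in M}|e_{ij}|=4\sum_{k=0}^{14}5^k=5^{15}-1<B .\tag{1}$$
Hence all values are positive integers. Every row is worth $6B$, every column $4B$, and $u(M)=24B$.

**Step 2: rigidity.** We show that *a set $S$ with $u(S)=6B$ is a row, and a set $S$ with $u(S)=4B$ is a column.*

First we separate the main term from the perturbation. Write $e(S)=\sum_{(i,j)\in S}e_{ij}$, so $u(S)=B|S|+e(S)$ with $|e(S)|<B$ by (1). If $u(S)=mB$ with $m$ an integer, then $B\,\bigl||S|-m\bigr|=|e(S)|<B$, which forces $|S|=m$ and $e(S)=0$.

Next we use the powers of $5$. Let $s_{ij}=\mathbf 1_S(i,j)$. Substituting the definitions of the forced entries,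
$$0=e(S)=\sum_{i\le3,\,j\le5}c_{ij}e_{ij},\qquad c_{ij}=s_{ij}-s_{i6}-s_{4j}+s_{46}\in\{-2,-1,0,1,2\}.$$
The $e_{ij}$ here are distinct powers of $5$. A sum $\sum_kc_k5^k$ with integers $|c_k|\le2$ vanishes only if all $c_k=0$: if $K$ is the largest index with $c_K\ne0$, the top term has absolute value at least $5^K$, while the lower terms have total absolute value at most $2\cdot\frac{5^K-1}4<5^K$. So all $c_{ij}=0$, that is,
$$s_{ij}=\alpha_i+\beta_j,\qquad\alpha_i=s_{i6},\quad\beta_j=s_{4j}-s_{46},\tag{2}$$
for $i\le3$, $j\le5$. Equation (2) also holds on the rest of $M$: for $i=4$ the right side is $s_{46}+s_{4j}-s_{46}=s_{4j}$, and for $j=6$ it is $s_{i6}+s_{46}-s_{46}=s_{i6}$.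

Finally we apply Lemma 2. If $|S|$ is $4$ or $6$, then $\emptyset\ne S\ne M$, so $S$ is a union of rows, and $6\mid|S|$, or a union of columns, and $4\mid|S|$. If $|S|=6$, it is a union of rows, hence one row. If $|S|=4$, it is a union of columns, hence one column.

**Step 3: tightness.** For $w=(3,3,2,4)$ we have $w_N=12$ and $\bar w=(\frac14,\frac14,\frac16,\frac13)$. The four rows are an equal $4$-partition and the six columns an equal $6$-partition. By (P2) with the pairs $(1,4),(1,4),(1,6),(2,6)$,
$$\operatorname{OMMS}_1\ge6B,\quad\operatorname{OMMS}_2\ge6B,\quad\operatorname{OMMS}_3\ge4B,\quad\operatorname{OMMS}_4\ge8B .$$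
These bounds sum to $24B=u(M)$.

**Step 4: contradiction.** Let $(A_1,\dots,A_4)$ be an OMMS allocation. Each $u(A_i)$ is at least the corresponding bound, and the $u(A_i)$ sum to $24B$, so they equal $6B,6B,4B,8B$ exactly. By Step 2, $A_1$ is a row and $A_3$ is a column. A row and a column share a good, but $A_1\cap A_3=\emptyset$. Hence there is no OMMS allocation. $\blacksquare$

This answers the question in the negative.

## Denominators without a common multiple among them, and $n=3$

The argument used of the numbers $4$ and $6$ only that each occurs as a denominator of some $\bar w_i$ and that no single axis of the grid can produce all the required values. With one axis for each denominator, this becomes a criterion. Explicit powers are no longer needed: a generic perturbation does the same work.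

**Theorem 3.** Let $n\ge2$ and let $\bar w_i=p_i/q_i$ be rational in lowest terms. If no $q_j$ is divisible by all of $q_1,\dots,q_n$, then some identical-valuation instance with these entitlements has no OMMS allocation. Example with $n=3$: $\bar w=(\frac16,\frac3{10},\frac8{15})$.

*Proof.*

**Step 1: the grid and the space of admissible valuations.** We want every axis to give an equal partition. Let $d_1,\dots,d_r$ be the distinct values among $q_1,\dots,q_n$. All are at least $2$, since $n\ge2$ gives $0<\bar w_i<1$. Let $M=[d_1]\times\dots\times[d_r]$ and call $\{g:g_k=c\}$ a *slice* of axis $k$. For $x\in\mathbb R^M$ and $S\subseteq M$ write $x(S)=\sum_{g\in S}x_g=\langle x,\mathbf 1_S\rangle$. Let $V\subseteq\mathbb R^M$ be the span of the indicators of all slices, and let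
$$X=\{x\in\mathbb R^M:\ x(L)=1/d_k\text{ for every axis }k\text{ and every slice }L\text{ of axis }k\}.$$
The constant vector $x_0$ with entries $1/|M|$ is in $X$, because a slice of axis $k$ has $|M|/d_k$ elements. Two points of $X$ differ by a vector orthogonal to all slice indicators, so $X=x_0+V^\perp$. All entries of $x_0$ are positive, so the positive points of $X$ form a nonempty relatively open subset $X^+$ of $X$.

**Step 2: a generic valuation is rigid.** Let $T=\{p_1/q_1,\dots,p_n/q_n\}$. We look for $u\in X^+$ such that, for all $S\subseteq M$,
$$u(S)\in T\ \Longrightarrow\ \mathbf 1_S\in V .\tag{3}$$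
Let $S$ be a set with $\mathbf 1_S\notin V$. In finite dimension $V=(V^\perp)^\perp$, so some $y\in V^\perp$ has $y(S)=\langle y,\mathbf 1_S\rangle\ne0$. Along the line $x_0+\lambda y$, which lies in $X$, the value of $S$ is $x_0(S)+\lambda y(S)$. So $x\mapsto x(S)$ is a non-constant affine function on $X$, and for each $t\in T$ the bad set $\{x\in X:x(S)=t\}$ is empty or a proper affine subspace of $X$. There are finitely many pairs $(S,t)$. A proper affine subspace of $X$ is closed with empty interior in $X$, so removing it from a nonempty open set leaves a nonempty open set. Remove the bad sets from $X^+$ one at a time; what is left is nonempty, and any $u$ in it satisfies (3). (If $V^\perp=0$, then $V=\mathbb R^M$, there are no sets $S$ to avoid, and $u=x_0$ works.)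

Take this $u$ as the common valuation. Summing over the slices of one axis gives $u(M)=1$.

**Step 3: tightness.** Agent $i$ has an axis $k$ with $d_k=q_i$. Its slices are $q_i$ bundles, each of value $1/q_i$, so $\operatorname{OMMS}_i\ge p_i/q_i$ by (P2) with the pair $(p_i,q_i)$. Suppose that $(A_i)$ is an OMMS allocation. Since $\sum_iu(A_i)=1=\sum_ip_i/q_i$ and $u(A_i)\ge p_i/q_i$ for each $i$, we get $u(A_i)=p_i/q_i\in(0,1)$ for all $i$. In particular $\emptyset\ne A_i\ne M$.

**Step 4: all bundles are cylinders over one axis.** By (3), $\mathbf 1_{A_i}\in V$. A linear combination of slice indicators $\sum_k\sum_c\lambda_{k,c}\mathbf 1[g_k=c]$ is $\sum_k\alpha_k(g_k)$ with $\alpha_k(c)=\lambda_{k,c}$, so Lemma 2 applies: $A_i=\{g:g_{k(i)}\in C_i\}$ is a nonempty cylinder. The $A_i$ are pairwise disjoint, while nonempty cylinders over different axes intersect. So all $k(i)$ equal one axis $k$.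

**Step 5: divisibility.** The bundle $A_i$ is a union of $|C_i|$ slices of axis $k$, so $p_i/q_i=u(A_i)=|C_i|/d_k$. Since $p_i/q_i$ is in lowest terms, $q_i\mid d_k$, for every $i$. But $d_k=q_j$ for some $j$, so $q_j$ is divisible by all of $q_1,\dots,q_n$, contrary to the hypothesis.

**Step 6: the example.** We have $\frac16+\frac3{10}+\frac8{15}=\frac{5+9+16}{30}=1$, the fractions are in lowest terms, and none of $6,10,15$ is divisible by the other two. $\blacksquare$

So three agents with identical valuations and entitlements $(5,9,16)$ can have no OMMS allocation. Here the grid is $[6]\times[10]\times[15]$, with $900$ goods, and the contradiction is visible directly. A cylinder of value $\frac16$ lies over an axis whose length is divisible by $6$, which can only be the first, and a cylinder of value $\frac3{10}$ can only lie over the second. These two cylinders meet.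

## Density of bad entitlement vectors for every $n\ge3$

**Theorem 4.** For every $n\ge3$, the normalized entitlement vectors for which an identical-valuation counterexample exists are dense in the open simplex $\{x\in\mathbb R^n_{>0}:\sum x_i=1\}$.

*Proof.* Let $x$ be in the open simplex. We approximate it by vectors satisfying the hypothesis of Theorem 3. The plan is to give agents $1$ and $2$ denominators $2q$ and $2r$ with distinct odd primes $q,r$, and to arrange that the factors $2$ cancel in what is left for the others. Then no denominator is divisible by $2qr$.

**Step 1: the first two entries.** Let $q\ne r$ be odd primes. The interval of real numbers at distance at most $3$ from $2qx_1$ contains two consecutive odd integers. They differ by $2$, so at most one of them is divisible by $q$. Hence there is an odd integer $a$, not divisible by $q$, with $|a-2qx_1|\le3$. In the same way there is an odd integer $b$, not divisible by $r$, with $|b-2rx_2|\le3$. Put $\bar w_1=\frac a{2q}$ and $\bar w_2=\frac b{2r}$. Both fractions are in lowest terms, and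
$$|\bar w_1-x_1|\le\tfrac3{2q},\qquad|\bar w_2-x_2|\le\tfrac3{2r}.$$

**Step 2: the other entries.** We want these to have denominators dividing $qr$. As $a,b,q,r$ are odd, $ar+bq$ is even, so
$$1-\bar w_1-\bar w_2=\frac{2qr-ar-bq}{2qr}=\frac c{qr},\qquad c=qr-\frac{ar+bq}2\in\mathbb Z .$$
For $3\le i\le n-1$ let $c_i=\lfloor x_iqr\rfloor$, let $c_n=c-\sum_{i=3}^{n-1}c_i$, and set $\bar w_i=c_i/(qr)$ for $3\le i\le n$. The entries sum to $1$. For $3\le i\le n-1$ we have $|\bar w_i-x_i|<\frac1{qr}$, and $\bar w_n=1-\sum_{i<n}\bar w_i$.

**Step 3: convergence.** As $q,r\to\infty$, $\bar w_i\to x_i$ for every $i<n$, hence also $\bar w_n\to1-\sum_{i<n}x_i=x_n$. Since all $x_i>0$, all entries $\bar w_i$ are positive once $q$ and $r$ are large.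

**Step 4: the criterion applies.** In lowest terms the denominators are $q_1=2q$, $q_2=2r$, and $q_i\mid qr$ for $i\ge3$. A $q_j$ divisible by all the $q_i$ would be divisible by $2q$ and $2r$, hence by $2qr$. But $2q$, $2r$ and every divisor of $qr$ are positive and smaller than $2qr$. So no such $q_j$ exists, and Theorem 3 gives a counterexample with entitlements $\bar w$. $\blacksquare$

Consequently, for every $n\ge3$ some identical-valuation instance has no OMMS allocation. Approximation can fail too: *for every $n\ge3$ there is some $\alpha<1$ such that even an allocation with $u(A_i)\ge\alpha\operatorname{OMMS}_i$ for all $i$ can fail to exist.* To see this, fix an instance without an OMMS allocation. For each allocation some agent has $u(A_i)<\operatorname{OMMS}_i$, so the smallest ratio $u(A_i)/\operatorname{OMMS}_i$ over agents with $\operatorname{OMMS}_i>0$ is less than $1$. There are finitely many allocations, so the largest of these smallest ratios is some $\beta<1$. Any $\alpha$ with $\beta<\alpha<1$ works.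

On the positive side, Theorem 1 says that for identical valuations the answer is "yes" for $n\le2$ and for every entitlement vector with at least $n-1$ equal entries.

## Tight instances and divisibility

Call an identical-valuation instance *tight* if $\operatorname{OMMS}_i=\bar w_iu(M)$ for all $i$. The $2\times3$ instance above is not tight, since $\operatorname{OMMS}_3=19<25=\frac16\cdot150$. The instance of Theorem 2 is tight: its lower bounds meet the upper bounds of (P1). Our counterexamples all come from tight instances, and among these the divisibility condition of Theorem 3 is exact.

**Theorem 5.** For rational $\bar w$, with $\bar w_i=p_i/q_i$ in lowest terms and $n\ge2$, the following are equivalent: (a) some $q_j$ is divisible by all $q_i$; (b) every identical-valuation instance with $\operatorname{OMMS}_i=\bar w_iu(M)$ for all $i$ admits an OMMS allocation.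

*Proof.*

**Step 1: (b) implies (a).** We prove the contrapositive. If (a) fails, the instance built in Theorem 3 has $\operatorname{OMMS}_i\ge p_i/q_i=\bar w_iu(M)$ for all $i$. By (P1) equality holds, so the instance is tight, and it has no OMMS allocation. So (b) fails.

For the converse, let $q_j$ be divisible by all $q_i$ and let a tight instance be given. If $u(M)=0$, all shares are $0$ and any allocation is OMMS. So let $u(M)>0$. The aim is a partition of $M$ into $q_j$ bundles of equal value.

**Step 2: the pair used by agent $j$.** By (P3) and tightness there are $(\ell,d)$ with $\ell/d\le p_j/q_j$ and $\operatorname{MMS}^{\ell\text{-out-of-}d}(M)=\frac{p_j}{q_j}u(M)$. By (P1),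
$$\tfrac{p_j}{q_j}u(M)=\operatorname{MMS}^{\ell\text{-out-of-}d}(M)\le\tfrac\ell du(M)\le\tfrac{p_j}{q_j}u(M),$$
so $\ell/d=p_j/q_j$, and this is less than $1$ since $n\ge2$. As $p_j/q_j$ is in lowest terms, $d=kq_j$ for some positive integer $k$.

**Step 3: an optimal partition for this pair has equal bundles.** Let its bundle values be $z_1\le\dots\le z_d$. The $\ell$ smallest sum to $\frac\ell du(M)$, so the average of $z_1,\dots,z_\ell$ is $m:=u(M)/d$, the overall average. Since $\ell<d$, the average of $z_{\ell+1},\dots,z_d$ is then $m$ as well. The largest of the first $\ell$ is at least their average and the smallest of the others is at most theirs, so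
$$m\le z_\ell\le z_{\ell+1}\le m .$$
Hence $z_\ell=z_{\ell+1}=m$. The numbers $z_1,\dots,z_\ell$ have maximum equal to their average, so all equal $m$; the numbers $z_{\ell+1},\dots,z_d$ have minimum equal to their average, so all equal $m$.

**Step 4: merge and distribute.** Merge the $d=kq_j$ bundles in groups of $k$. This gives $q_j$ bundles, each of value $km=u(M)/q_j$. Give agent $i$ exactly $p_iq_j/q_i$ of them. This is an integer because $q_i\mid q_j$, and the counts sum to $q_j\sum_i\bar w_i=q_j$. Agent $i$ receives $\frac{p_i}{q_i}u(M)=\bar w_iu(M)=\operatorname{OMMS}_i$. $\blacksquare$

If some $\bar w_i$ is irrational, no instance with $u(M)>0$ is tight: for the maximizing pair $(\ell,d)$ we have $\ell/d<\bar w_i$, so $\operatorname{OMMS}_i\le\frac\ell du(M)<\bar w_iu(M)$.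

Two matters are not determined here: exactly which entitlement vectors admit OMMS allocations for all identical-valuation instances, tight or not, and the optimal approximation factor.
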